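\title{Random-order contention resolution under negative correlation:\\ the constant $1-1/\mathrm{e}$ is not attainable}

\begin{abstract}
The edges of a star are active with marginal probabilities that sum to at most one, they arrive in uniformly random order, and at most one active edge may be selected, irrevocably, on arrival. When the activity indicators are independent, each edge can be selected with probability at least $1-1/\mathrm{e}$ conditioned on being active. We show that this fails when independence is weakened to negative correlation of all events ``every edge of $S$ is active'' and ``every edge of $S$ is inactive'': the optimal constant $c^*$ then satisfies $0.580<c^*<0.5953$. We also show that $1-1/\mathrm{e}$ is attained, and is optimal, when the avoidance probabilities are log-submodular, which is the case for all strongly Rayleigh distributions.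
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The problem}

Let $E$ be the finite set of edges incident to a vertex $v$. At most one edge of $E$ may be selected; this is the constraint of a rank-one matroid. Each edge $f\in E$ carries a random indicator $Z_f\in\{0,1\}$, and $f$ is called \emph{active} if $Z_f=1$. The marginals $z_f=\Pr[Z_f=1]$ satisfy $\sum_{f\in E}z_f\le1$, so on average at most one edge asks to be selected, but several may ask at once. The indicators need not be independent. We assume the \emph{negative correlation property}
\begin{equation}\label{eq:NC}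
\Pr[Z_f=b\text{ for all }f\in S]\le\prod_{f\in S}\Pr[Z_f=b]\qquad\text{for all }S\subseteq E,\ b\in\{0,1\}.\tag{NC}
\end{equation}
An \emph{instance} consists of $E$ and a joint law of $Z=(Z_f)_{f\in E}$ with $\sum_f z_f\le 1$ that satisfies \eqref{eq:NC}.

A \emph{random-order contention resolution scheme} (RCRS) is given the instance, including the joint law. The edges then arrive one at a time in a uniformly random order that is independent of $Z$. When $f$ arrives, $Z_f$ is revealed, and the scheme decides at once and irrevocably whether to select $f$; it may do so only if $f$ is active and nothing has been selected yet. Formally, a \emph{deterministic rule} for an instance assigns ``select'' or ``pass'' to each history (the sequence of edges that have arrived, with their indicators) whose last edge is active, and the selected edge is the first one at which the rule says ``select''. A \emph{scheme} for the instance picks a deterministic rule by means of a random seed that is independent of $Z$ and of the order. An RCRS is a choice of a scheme for every instance. An \emph{ordered} contention resolution scheme is defined in the same way,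 except that it chooses the arrival order itself.

A scheme is \emph{$c$-selectable} on an instance if $\Pr[f\text{ is selected}\mid Z_f=1]\ge c$ for every $f$ with $z_f>0$, and an RCRS is $c$-selectable if this holds on every instance. Thus $c$ is the fraction of its marginal that every edge keeps. Edges with $z_f=0$ play no role and are discarded, and we assume that at least one edge remains.

Three facts are known. Under \eqref{eq:NC} there is a $\frac12$-selectable RCRS; under \eqref{eq:NC} there is a $(1-1/\mathrm{e})$-selectable ordered scheme; and for independent indicators there is a $(1-1/\mathrm{e})$-selectable RCRS. Brubach, Grammel, Ma, MacRury and Srinivasan \cite{BGMMS} left open whether a $(1-1/\mathrm{e})$-selectable RCRS exists under \eqref{eq:NC}. We show that it does not.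

\subsection{Why one would guess $1-1/\mathrm{e}$}\label{sec:guess}

Take $N$ independent edges with $z_f=1/N$. A $c$-selectable scheme selects some edge with probability at least $c\sum_f z_f=c$, while some edge is active with probability only $1-(1-1/N)^N$, which tends to $1-1/\mathrm{e}$. So no constant above $1-1/\mathrm{e}$ is possible. The \emph{greedy} scheme, which selects the first active edge, attains $1-(1-1/N)^N$ on this instance by symmetry.

Both halves of \eqref{eq:NC} appear to help. With $b=0$ and $\sum_f z_f=1$, no edge is active with probability at most $\prod_f(1-z_f)\le 1/\mathrm{e}$, so the counting obstruction above is no worse than for independent edges. With $b=1$ and $|S|=2$ we get $\Pr[Z_f=1\mid Z_i=1]\le z_f$, so an active edge has on average at most one active rival.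

The second statement controls the expected number of rivals, not the probability that there is none. To see what this costs, attach times to the arrivals: the scheme draws $|E|$ independent uniform numbers in $[0,1]$ as part of its seed and hands them out in increasing order to the arriving edges. A uniformly random assignment of the sorted numbers reproduces an independent sample, so the \emph{arrival times} $t_f$ are independent, uniform on $[0,1]$, and independent of $Z$. Greedy selects an active edge $i$ with $t_i=t$ exactly when no active rival arrives before $t$. In the independent example this has probability $(1-t/N)^{N-1}\approx\mathrm{e}^{-t}$, and $\int_0^1\mathrm{e}^{-t}\,dt=1-1/\mathrm{e}$. Under \eqref{eq:NC} the union bound gives $1-t\sum_{f\ne i}\Pr[Z_f=1\mid Z_i=1]\ge1-t$, and $\int_0^1(1-t)\,dt=\frac12$; this is the first known fact. The gap between $\mathrm{e}^{-t}$ and $1-t$ concerns events of mixed type, ``$i$ is active and $S$ is inactive'', which do not appear in \eqref{eq:NC}.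

\subsection{Results}

Let $c^*$ be the supremum of all $c$ for which a $c$-selectable RCRS exists under \eqref{eq:NC}.

\begin{theorem}\label{thm:upper}
We have
\[
c^*\le\kappa:=1-\frac{2}{\mathrm{e}}+\frac{\sqrt{1+4\mathrm{e}}-1}{\mathrm{e}^2}<0.5953<1-\frac1{\mathrm{e}} .
\]
In particular, no $(1-1/\mathrm{e})$-selectable RCRS exists under \eqref{eq:NC}.
\end{theorem}

The constant $\frac12$ is not optimal either.

\begin{theorem}\label{thm:lower}
Let $\Psi(u)=\int_0^u\bigl(\frac{s}{1-\mathrm{e}^{-s}}-1\bigr)\,ds$. There is a unique $\mu\in(0,1)$ with $\int_0^\mu\mathrm{e}^{\Psi(\mu)-\Psi(s)}\,ds=1$, and $c^*\ge1-\mathrm{e}^{-\mu}>0.580$.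
\end{theorem}

So $0.580<c^*<0.5953$; the exact value is not determined here. The third result gives a condition under which the guess is correct. Write $Z_S=0$ for the event that all edges of $S$ are inactive, and let $P(S)=\Pr[Z_S=0]$ be the \emph{avoidance probability} of $S$.

\begin{theorem}\label{thm:LS}
Replace \eqref{eq:NC} in the definition of an instance by
\begin{equation}\label{eq:LS}
P(S\cup T)\,P(S\cap T)\le P(S)\,P(T)\qquad\text{for all }S,T\subseteq E.\tag{LS}
\end{equation}
Then a $(1-1/\mathrm{e})$-selectable RCRS exists, and $1-1/\mathrm{e}$ is best possible. Condition \eqref{eq:LS} holds for independent indicators and for all strongly Rayleigh distributions.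
\end{theorem}

Theorem~\ref{thm:upper} is proved in Section~\ref{sec:upper}. Section~\ref{sec:reductions} contains two reductions that serve both positive results, which are proved in Sections~\ref{sec:lower} and~\ref{sec:LS}.

\section{The upper bound}\label{sec:upper}

\subsection{One rare edge}\label{sec:one}

We want an instance in which the counting bound $1-1/\mathrm{e}$ and the union bound $1-t$ are tight at the same time, for different edges. Take $n$ \emph{common} edges of total marginal $1-\varepsilon$ and one \emph{rare} edge $h$ with $z_h=\varepsilon$. When $h$ is inactive, the common edges are independent. When $h$ is active, at most one common edge is active, and one is with probability $1-\varepsilon$. Here is the computation in the limit $\varepsilon\to0$, $n\to\infty$; the rigorous version follows.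

Consider the moment when a common edge arrives active, all earlier edges were inactive, and $h$ has not yet arrived. Suppose that the scheme selects with probability $\beta$ in this situation. Two scenarios lead to it with identical histories. If $h$ is active, its one rival precedes it with probability $\frac12$, and selecting the rival loses $h$. Hence
\[
c\le1-\frac\beta2 .
\]
If $h$ is inactive, the number of active common edges is Poisson with mean $1$. With probability $1/\mathrm{e}$ there is none. With probability $1/\mathrm{e}$ there is exactly one; it precedes $h$ with probability $\frac12$, and passing on it means that nothing is selected. The common edges have total marginal $1$, so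
\[
c\le1-\frac1{\mathrm{e}}-\frac{1-\beta}{2\mathrm{e}} .
\]
To reach $1-1/\mathrm{e}$ in the second bound the scheme needs $\beta=1$, and then the first bound is $\frac12$. Adding $1/\mathrm{e}$ times the first inequality to the second eliminates $\beta$ and gives $c\,(1+1/\mathrm{e})\le1-1/(2\mathrm{e})$, that is,
\[
c\le\frac{2\mathrm{e}-1}{2\mathrm{e}+2}<0.5967 .
\]
With a single rare edge the danger of selecting is all or nothing: it vanishes once $h$ has passed. Splitting the mass $\varepsilon$ among $k$ rare edges makes the danger decrease gradually, and this improves the constant slightly.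

\subsection{The instance}

Let $k,n\ge1$, $\varepsilon\in(0,1)$ and $p=(1-\varepsilon)/n$. The instance $\mathcal I(k,n,\varepsilon)$ has rare edges $h_1,\dots,h_k$ and common edges $1,\dots,n$, with the following joint law.
\begin{itemize}
\item \emph{Mode $0$}, with probability $1-\varepsilon$: all rare edges are inactive, and the common edges are active independently with probability $p$ each.
\item \emph{Mode $1$}, with probability $\varepsilon$: exactly one rare edge, chosen uniformly, is active. Independently of this choice, for each $i$, with probability $p$ edge $i$ is the only active common edge; with the remaining probability $1-np=\varepsilon$ no common edge is active.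
\end{itemize}
A rare edge has marginal $\varepsilon/k$. A common edge is active with probability $p$ in either mode, so its marginal is $p$. The marginals sum to $\varepsilon+np=1$.

\begin{lemma}\label{lem:NC}
The law of $\mathcal I(k,n,\varepsilon)$ satisfies \eqref{eq:NC}.
\end{lemma}

\begin{proof}
Let $S$ consist of $j$ rare and $l$ common edges. For $b=1$ the right side of \eqref{eq:NC} is $(\varepsilon/k)^jp^l$. If $j\ge2$ the left side is $0$. If $j=1$, only mode $1$ contributes, and the left side is $\varepsilon/k$, $(\varepsilon/k)p$, $0$ for $l=0$, $l=1$, $l\ge2$. If $j=0$, it is $1$ for $l=0$ and $p$ for $l=1$; for $l\ge2$ only mode $0$ contributes and gives $(1-\varepsilon)p^l\le p^l$.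

For $b=0$ we use Bernoulli's inequality $1-lx\le(1-x)^l$, valid for $x\in[0,1]$ and integers $l\ge0$, first for the common and then for the rare edges:
\[
P(S)=(1-\varepsilon)(1-p)^l+\varepsilon\Bigl(1-\frac jk\Bigr)(1-lp)\le\Bigl(1-\frac{\varepsilon j}{k}\Bigr)(1-p)^l\le\Bigl(1-\frac\varepsilon k\Bigr)^j(1-p)^l.\qedhere
\]
\end{proof}

\subsection{The trade-off between the two modes}

A general scheme does not have a single acceptance probability $\beta$: its decision may depend on which edge arrives and on which edges came before. We therefore combine the two modes history by history, with a weight $W$ on mode $1$ that generalizes the weight $1/\mathrm{e}$ above.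

\begin{lemma}\label{lem:tradeoff}
Let $q=(1-p)^{n-1}$ and let $\rho$ be uniform on $\{0,\frac1k,\frac2k,\dots,1\}$. If a scheme is $c$-selectable on $\mathcal I(k,n,\varepsilon)$, then for every $W>0$
\begin{equation}\label{eq:finite}
c\,(W+1-\varepsilon)\le\varepsilon+W+1-(1-p)^n-(1-\varepsilon)\,\mathbb E\min(W\rho,q).
\end{equation}
\end{lemma}

\begin{proof}
Write $\Pr_0$ and $\Pr_1$ for probabilities conditioned on modes $0$ and $1$. For a common edge $i$ let $A_i\in\{0,1\}$ be the decision ($1$ for ``select'') that the scheme would take if $i$ arrived active and all edges preceding $i$ in the arrival order were inactive. Let $\rho_i$ be the fraction of rare edges that arrive after $i$. Both $A_i$ and $\rho_i$ are functions of the order and the seed, so they are independent of $Z$ and of the mode. The position of $i$ among the $k$ rare edges is uniform, so $\rho_i$ has the law of $\rho$.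

\emph{Mode $1$.} For a rare edge $h$ and a common edge $i$, the active set is $\{h,i\}$ with probability $p/k$, and these events are disjoint. If moreover $i$ precedes $h$, then all edges before $i$ are inactive, and if $A_i=1$ the scheme selects $i$, so no rare edge is selected. Since $\frac1k\sum_h\mathbf 1[i\text{ precedes }h]=\rho_i$,
\[
\Pr\nolimits_1[\text{a rare edge is selected}]\le1-\sum_{i=1}^np\,\mathbb E[\rho_iA_i].
\]
\emph{Mode $0$.} Nothing is selected if no edge is active, which has probability $(1-p)^n$. The active set is $\{i\}$ with probability $pq$, and then nothing is selected if $A_i=0$. Hence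
\[
\Pr\nolimits_0[\text{a common edge is selected}]\le1-(1-p)^n-\sum_{i=1}^npq\,\mathbb E[1-A_i].
\]
Whichever value $A_i$ takes, $W\rho_iA_i+q(1-A_i)\ge\min(W\rho_i,q)$. Adding $W$ times the first bound to the second and using $np=1-\varepsilon$,
\begin{multline*}
W\Pr\nolimits_1[\text{rare selected}]+\Pr\nolimits_0[\text{common selected}]\\
\le W+1-(1-p)^n-(1-\varepsilon)\,\mathbb E\min(W\rho,q).
\end{multline*}
It remains to bound the left side from below. Mode $1$ is the disjoint union of the $k$ equally likely events $Z_h=1$, so $\Pr_1[\text{rare selected}]=\frac1k\sum_h\Pr[h\text{ selected}\mid Z_h=1]\ge c$. The common edges together are selected with probability at least $\sum_icp=c(1-\varepsilon)$, and mode $1$ contributes at most $\varepsilon$ to this, so $\Pr_0[\text{common selected}]\ge c(1-\varepsilon)-\varepsilon$.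
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Suppose that a $c$-selectable RCRS exists. By Lemmas~\ref{lem:NC} and~\ref{lem:tradeoff}, inequality \eqref{eq:finite} holds for all $k,n,\varepsilon,W$. As $k\to\infty$, the expectation $\mathbb E\min(W\rho,q)$ tends to $\int_0^1\min(Wu,q)\,du$, which is a $1$-Lipschitz function of $q$. As $n\to\infty$, both $(1-p)^n$ and $q$ tend to $\mathrm{e}^{-(1-\varepsilon)}$. Letting finally $\varepsilon\to0$,
\[
c\,(1+W)\le W+1-\frac1{\mathrm{e}}-\int_0^1\min\Bigl(Wu,\frac1{\mathrm{e}}\Bigr)du .
\]
Parametrize $W$ by the point $x$ at which the minimum changes branch: $W=1/(\mathrm{e}x)$ with $x\in(0,1]$. The integral is $\frac1{\mathrm{e}}\int_0^1\min(u/x,1)\,du=\frac1{\mathrm{e}}(1-\frac x2)$. Multiplying by $\mathrm{e}x$,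
\[
c\le\frac{U(x)}{V(x)},\qquad U(x)=1+(\mathrm{e}-2)x+\frac{x^2}2,\qquad V(x)=1+\mathrm{e}x .
\]
The value $x=1$ gives the bound $\frac{2\mathrm{e}-1}{2\mathrm{e}+2}$ of Section~\ref{sec:one}. To optimize, compute
\[
U'V-UV'=(\mathrm{e}-2+x)(1+\mathrm{e}x)-\mathrm{e}\Bigl(1+(\mathrm{e}-2)x+\frac{x^2}2\Bigr)=\frac{\mathrm{e}}2x^2+x-2 .
\]
This quadratic is negative at $0$ and positive at $1$, so its positive root $x_0=(\sqrt{1+4\mathrm{e}}-1)/\mathrm{e}$ lies in $(0,1)$. At $x_0$ we have $U/V=U'/V'=(x_0+\mathrm{e}-2)/\mathrm{e}=\kappa$, so $c\le\kappa$.

From $2.71828<\mathrm{e}<2.71829$ we get $2/\mathrm{e}>0.7357$, $\sqrt{1+4\mathrm{e}}<3.44575$ and $\mathrm{e}^2>7.389$. Thus $\kappa<0.2643+2.44575/7.389<0.2643+0.3310=0.5953$, while $1-1/\mathrm{e}>0.632$.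
\end{proof}

\begin{remark}[Five edges suffice]
Take $k=1$, $n=4$, $W=\frac{27}{64}$ in \eqref{eq:finite} and let $\varepsilon\to0$. Then $p\to\frac14$, $q\to\frac{27}{64}$, $(1-p)^n\to\frac{81}{256}$ and $\mathbb E\min(W\rho,q)\to W/2$, so the bound on $c$ tends to $\bigl(\frac{27}{128}+\frac{175}{256}\bigr)/\frac{91}{64}=\frac{229}{364}<0.6292$. For small $\varepsilon$, no scheme is $(1-1/\mathrm{e})$-selectable on $\mathcal I(1,4,\varepsilon)$.
\end{remark}

\begin{remark}[The role of the order]
The proof of Lemma~\ref{lem:tradeoff} uses only that the pair $(A_i,\rho_i)$ is independent of $Z$ and that $\rho_i$ is uniform, so the bound persists if the whole random order is shown to the scheme in advance. What matters is that the scheme cannot choose the order. An ordered scheme that presents the rare edges first, then the common edges in random order, and acts greedily, always selects an active rare edge. It selects a common edge with probability at least $(1-\varepsilon)(1-(1-p)^n)$; by symmetry and $np=1-\varepsilon$, each active common edge is selected with probability at least $1-(1-p)^n\ge1-\mathrm{e}^{-(1-\varepsilon)}$.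
\end{remark}

\section{Two reductions}\label{sec:reductions}

The schemes below need a lower bound on the probability that something is selected, and this requires the marginals to have full mass.

\begin{lemma}\label{lem:dummy}
If a $c$-selectable scheme exists on every instance with $\sum_fz_f=1$, then one exists on every instance. This holds under \eqref{eq:NC} and under \eqref{eq:LS}.
\end{lemma}

\begin{proof}
If $\sum_fz_f<1$, add an edge $d$ with $z_d=1-\sum_fz_f\in(0,1)$ whose indicator is independent of $Z$. For $S\ni d$ both sides of \eqref{eq:NC} are those for $S\setminus\{d\}$ multiplied by $\Pr[Z_d=b]$, so \eqref{eq:NC} is preserved. The new avoidance probabilities are $P(S\setminus\{d\})(1-z_d)^{\mathbf 1[d\in S]}$, and $\mathbf 1[d\in S\cup T]+\mathbf 1[d\in S\cap T]=\mathbf 1[d\in S]+\mathbf 1[d\in T]$, so \eqref{eq:LS} is preserved. Given a $c$-selectable scheme on the enlarged instance, simulate it: draw $Z_d$ and a uniform position for $d$ among the $|E|+1$ possible ones as part of the seed, and select nothing if the simulated scheme selects $d$. The enlarged order is uniform and independent of the indicators, so the selection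 probabilities of the edges of $E$ are those of the simulated scheme.
\end{proof}

Selectability asks for a guarantee for every edge at once, and it is hard to balance all edges by an explicit rule when the joint law is arbitrary. It is easier to serve a given list of priorities. The next lemma shows that this is enough, and that only initial segments of the list need to be controlled. For an ordering $1,\dots,N$ of the edges put $E_j=\{1,\dots,j\}$ and $s_j=z_1+\dots+z_j$, with $E_0=\emptyset$ and $s_0=0$. We call it a \emph{priority ordering}; it is unrelated to the arrival order.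

\begin{lemma}\label{lem:prefix}
Fix an instance and $c\in[0,1]$. Suppose that for every priority ordering there is a scheme with
\begin{equation}\label{eq:prefix}
\Pr[\text{an edge of }E_j\text{ is selected}]\ge c\,s_j\qquad(j=1,\dots,N).
\end{equation}
Then there is a $c$-selectable scheme on the instance.
\end{lemma}

\begin{proof}
There are finitely many histories, hence finitely many deterministic rules $D$, and a scheme amounts to a probability vector $\sigma$ on them. Let $x_f(D)=\Pr[f\text{ selected}\mid Z_f=1]$ under $D$. Von Neumann's minimax theorem for the finite matrix $(x_f(D))$ states that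
\[
\max_\sigma\min_f\sum_D\sigma_Dx_f(D)=\min_y\max_D\sum_fy_fx_f(D),
\]
where $y$ ranges over probability vectors on $E$. We must show that the left side is at least $c$. So fix $y$; it suffices to find a scheme with $\sum_fy_fx_f\ge c$, because some rule in its support then does at least as well. Put $w_f=y_f/z_f$, number the edges so that $w_1\ge\dots\ge w_N\ge w_{N+1}:=0$, and take the scheme assumed for this ordering. Summing by parts twice,
\begin{align*}
\sum_jy_jx_j&=\sum_jw_j\Pr[j\text{ selected}]=\sum_j(w_j-w_{j+1})\Pr[\text{an edge of }E_j\text{ is selected}]\\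
&\ge c\sum_j(w_j-w_{j+1})s_j=c\sum_jw_jz_j=c.\qedhere
\end{align*}
\end{proof}

The mixture $\sigma$ depends on the joint law of $Z$; this is where the positive results use that the scheme knows the instance.

\section{The lower bound under negative correlation}\label{sec:lower}

Throughout this section $\sum_fz_f=1$, \eqref{eq:NC} holds, and a priority ordering is fixed. Greedy satisfies \eqref{eq:prefix} with constant $\frac12$ in general, but for $j=N$ with constant $1-1/\mathrm{e}$. The plan is to spend this slack: hold back edges of low priority, so that those of high priority meet fewer rivals.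

\subsection{Threshold schemes}

Let $m:[0,1]\to(0,1]$ be continuous and nondecreasing; $m(t)$ is the marginal mass admitted at time $t$, counted from the top of the priority list. Lay the edges out as the intervals $I_j=(s_{j-1},s_j]$, which partition $(0,1]$, and let $\lambda_j(t)=|I_j\cap[0,m(t)]|/z_j\in[0,1]$ be the fraction of $I_j$ below the threshold (Figure~\ref{fig:threshold}). Each edge $f$ tosses an independent coin and is \emph{eligible} with probability $\lambda_f(t_f)$. An edge that is eligible and active is a \emph{candidate}, and the scheme selects the first candidate to arrive. Put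
\[
\Lambda_f(t)=\int_0^t\lambda_f(u)\,du,\qquad M(t)=\int_0^tm(u)\,du,\qquad G(t)=\int_t^1(1-M(u))\,du .
\]
Then $\Lambda_f(t)$ is the probability that $f$ arrives before $t$ and is eligible, these events are independent over $f$ and independent of $Z$, and $\sum_fz_f\Lambda_f(t)=M(t)$ because $\sum_fz_f\lambda_f(u)=m(u)$. The last identity uses $s_N=1$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=6.5cm,y=3.6cm]
\fill[gray!20] (0,0) -- (0,0.45) parabola (1,1) -- (1,0) -- cycle;
\draw (0,0) rectangle (1,1);
\draw[dashed] (0,0.3) node[left]{$s_1$} -- (1,0.3);
\draw[dashed] (0,0.55) node[left]{$s_2$} -- (1,0.55);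
\draw[dashed] (0,0.75) node[left]{$s_3$} -- (1,0.75);
\node[left] at (0,1) {$s_4=1$};
\draw[thick] (0,0.45) parabola (1,1);
\draw[dotted,thick] (0.7385,0.75) -- (0.7385,0) node[below]{$\tau$};
\node[below] at (0,0) {$0$};
\node[below] at (1,0) {$1$};
\node at (0.82,0.92) {$m$};
\node[right] at (1,0.15) {$I_1$};
\node[right] at (1,0.425) {$I_2$};
\node[right] at (1,0.65) {$I_3$};
\node[right] at (1,0.875) {$I_4$};
\end{tikzpicture}
\caption{A threshold scheme for four edges (schematic). Time is horizontal; edge $j$ occupies a strip of height $z_j$, and if it arrives at time $t$ it is eligible with probability equal to the shaded fraction of its strip at $t$. Before the time $\tau$ at which $m$ crosses $s_3$, edge $4$ is never eligible; after $\tau$, edges $1,2,3$ always are.}\label{fig:threshold}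
\end{figure}

We have two estimates: an exponential one for the event that there is no candidate at all, and a union bound for a single edge. For a given $j$, the first is useful while all candidates lie in $E_j$, and the second once all of $E_j$ is admitted. The time at which $m$ crosses $s_j$ separates the two regimes.

\begin{lemma}\label{lem:threshold}
Let $j\in\{1,\dots,N\}$ and $\tau\in[0,1]$ be such that $m(t)\le s_j$ for $t<\tau$ and $m(t)\ge s_j$ for $t>\tau$. Then
\[
\Pr[\text{an edge of }E_j\text{ is selected}]\ge1-\mathrm{e}^{-M(\tau)}+s_j\,G(\tau).
\]
\end{lemma}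

\begin{proof}
For $t<\tau$ and $f>j$ we have $\lambda_f(t)=0$, so a selection before $\tau$ lies in $E_j$. Let $R$ be the random set of edges that arrive before $\tau$ and are eligible. No selection occurs before $\tau$ exactly when $Z_R=0$. Since $R$ is independent of $Z$, \eqref{eq:NC} with $b=0$ gives
\[
\Pr[Z_R=0]=\mathbb E\,P(R)\le\mathbb E\prod_{f\in R}(1-z_f)=\prod_f\bigl(1-z_f\Lambda_f(\tau)\bigr)\le\mathrm{e}^{-M(\tau)} .
\]
For $t>\tau$ and $i\le j$ we have $\lambda_i(t)=1$. Given $Z_i=1$ and $t_i=t$, edge $i$ is therefore selected unless another candidate arrived before $t$, and by \eqref{eq:NC} with $b=1$, $|S|=2$ this has probability at most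
\[
\sum_{f\ne i}\Pr[Z_f=1\mid Z_i=1]\,\Lambda_f(t)\le\sum_fz_f\Lambda_f(t)=M(t).
\]
So $i$ is selected after $\tau$ with probability at least $z_iG(\tau)$. The events ``selection before $\tau$'' and ``$i$ is selected after $\tau$'' for $i\le j$ are disjoint, and we add their probabilities.
\end{proof}

For a pair of edges the cases $b=0$ and $b=1$ of \eqref{eq:NC} both say $\operatorname{Cov}(Z_i,Z_f)\le0$, so the lemma uses only the case $b=0$.

\begin{example}[Constant threshold]\label{ex:constant}
Let $m\equiv\theta$, so $M(t)=\theta t$. If $s_j\le\theta$ take $\tau=0$; the bound is $s_j(1-\theta/2)$. If $s_j\ge\theta$ take $\tau=1$; the bound is $1-\mathrm{e}^{-\theta}\ge(1-\mathrm{e}^{-\theta})s_j$. So \eqref{eq:prefix} holds with $c=\min(1-\theta/2,\,1-\mathrm{e}^{-\theta})$. Greedy is $\theta=1$, with $c=\frac12$. For $\theta=\frac67$ we have $\mathrm{e}^\theta>1+\theta+\frac{\theta^2}2+\frac{\theta^3}6+\frac{\theta^4}{24}>2.35>\frac73$, so $c=\frac47$. With Lemmas~\ref{lem:dummy} and~\ref{lem:prefix} this already gives $c^*\ge\frac47>0.571$.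
\end{example}

\subsection{The threshold without slack}

A constant threshold still wastes something: for $s_j$ just above $\theta$ it delivers $1-\mathrm{e}^{-\theta}$ where only $c\,s_j$ is needed. We look for an increasing $C^1$ threshold with $m(1)=1$ for which the bound of Lemma~\ref{lem:threshold} equals $c\,s_j$ whatever $s_j$ is. With $s_j=m(\tau)$, the bound divided by $s_j$ is
\[
H(\tau)=\frac{1-\mathrm{e}^{-M(\tau)}}{m(\tau)}+G(\tau),
\]
and we want $H$ to be constant. Let $\psi(u)=\Psi'(u)=\frac{u}{1-\mathrm{e}^{-u}}-1$, with $\psi(0)=0$. It is smooth on $[0,\infty)$, since $(1-\mathrm{e}^{-u})/u$ extends to a positive smooth function with value $1$ at $0$, and it satisfies $(1-\mathrm{e}^{-u})\psi(u)=\mathrm{e}^{-u}-1+u$, so $\psi>0$ on $(0,\infty)$. Using $M'=m$ and $G'=M-1$,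
\begin{equation}\label{eq:Hprime}
H'=\mathrm{e}^{-M}-(1-\mathrm{e}^{-M})\frac{m'}{m^2}-1+M=(1-\mathrm{e}^{-M})\Bigl(\psi(M)-\frac{m'}{m^2}\Bigr).
\end{equation}
So we need $m'=m^2\psi(M)$, that is, $(\ln m)'=(\Psi(M))'$. With $\mu=M(1)$ and $m(1)=1$ this integrates to $M'=\mathrm{e}^{\Psi(M)-\Psi(\mu)}$. This equation is separable, and the requirement that $M$ climb from $0$ to $\mu$ in unit time is the equation for $\mu$ in Theorem~\ref{thm:lower}.

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $L(y)=\int_0^y\mathrm{e}^{\Psi(y)-\Psi(s)}\,ds$. Then $L(0)=0$ and $L'=1+\psi L>0$, and $L(1)>1$ because $\Psi$ is strictly increasing. So there is a unique $\mu\in(0,1)$ with $L(\mu)=1$. Put $c=1-\mathrm{e}^{-\mu}$.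

The map $y\mapsto\int_0^y\mathrm{e}^{\Psi(\mu)-\Psi(s)}\,ds$ is a smooth increasing bijection from $[0,\mu]$ onto $[0,1]$ with positive derivative. Let $M$ be its inverse and $m=M'=\mathrm{e}^{\Psi(M)-\Psi(\mu)}$. Then $M(0)=0$, $M(1)=\mu$, $m>0$, $m(1)=1$, and $m'=m^2\psi(M)$, which is positive on $(0,1]$. So $m$ is an admissible threshold, strictly increasing, with $M(t)=\int_0^tm$. By \eqref{eq:Hprime}, $H$ is constant, and $H(1)=1-\mathrm{e}^{-\mu}=c$.

Fix an instance with $\sum_fz_f=1$, a priority ordering and $j$. If $s_j>m(0)$, there is a unique $\tau\in(0,1]$ with $m(\tau)=s_j$, and Lemma~\ref{lem:threshold} gives the bound $s_jH(\tau)=c\,s_j$. If $s_j\le m(0)$, take $\tau=0$; the bound is $s_jG(0)=s_jH(0)=c\,s_j$. So \eqref{eq:prefix} holds, and Lemmas~\ref{lem:prefix} and~\ref{lem:dummy} give a $c$-selectable RCRS.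

It remains to estimate $\mu$. Since $L$ is increasing, it suffices to show $L(\mu_0)<1$ for $\mu_0=0.868$, and for this we bound $\psi$ by a polynomial. First, $y\coth y\le1+y^2/3$ for $y>0$: in the power series of $(1+y^2/3)\sinh y-y\cosh y$ the coefficient of $y$ is $0$, and for $r\ge1$ that of $y^{2r+1}$ is
\[
\frac{1+\frac13\,2r(2r+1)-(2r+1)}{(2r+1)!}=\frac{2r(2r-2)}{3\,(2r+1)!}\ge0 .
\]
As $\frac u{1-\mathrm{e}^{-u}}=\frac u2+\frac u2\coth\frac u2$, we get $\psi(u)\le\frac u2+\frac{u^2}{12}=\varphi'(u)$ with $\varphi(u)=\frac{u^2}4+\frac{u^3}{36}$. Hence $\Psi(\mu_0)-\Psi(s)\le\varphi(\mu_0)-\varphi(s)$ for $s\le\mu_0$, and $\mathrm{e}^{-x}\le1-x+x^2/2$ for $x\ge0$ gives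
\[
L(\mu_0)\le\mathrm{e}^{\varphi(\mu_0)}\int_0^{\mu_0}\Bigl(1-\varphi+\frac{\varphi^2}2\Bigr)ds .
\]
Now
\[
\int_0^{\mu_0}\varphi=\frac{\mu_0^3}{12}+\frac{\mu_0^4}{144}\ge0.0584,\qquad\frac12\int_0^{\mu_0}\varphi^2=\frac12\Bigl(\frac{\mu_0^5}{80}+\frac{\mu_0^6}{432}+\frac{\mu_0^7}{9072}\Bigr)\le0.0036,
\]
so the integral is at most $0.868-0.0584+0.0036=0.8132$. On the other hand $\varphi(\mu_0)\le x:=0.20653$, so $\mathrm{e}^{-\varphi(\mu_0)}\ge1-x+\frac{x^2}2-\frac{x^3}6>0.8133$. Thus $L(\mu_0)<1$ and $\mu>0.868$. Finally $\mathrm{e}^{0.868}>\sum_{r=0}^5 0.868^r/r!>2.3814>1/0.42$, so $c>1-\mathrm{e}^{-0.868}>0.580$.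
\end{proof}

\section{Log-submodular avoidance probabilities}\label{sec:LS}

\subsection{What the condition says}

Where $P$ is positive, \eqref{eq:LS} says that $\ln P$ is submodular. If $P(S\cap T)>0$, dividing by $P(S\cap T)^2$ turns it into a probabilistic statement: conditioned on $Z_{S\cap T}=0$, the events $Z_{S\setminus T}=0$ and $Z_{T\setminus S}=0$ are negatively correlated. If $P(S\cap T)=0$ it is trivial. For disjoint sets it reads $P(S\cup T)\le P(S)P(T)$. Iterating gives $P(S)\le\prod_{f\in S}(1-z_f)$, the case $b=0$ of \eqref{eq:NC}. For $T=\{i\}$ with $i\notin S$ it gives $\Pr[Z_S=0,\,Z_i=1]=P(S)-P(S\cup\{i\})\ge z_iP(S)$, that is,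
\begin{equation}\label{eq:mixed}
\Pr[Z_S=0\mid Z_i=1]\ge P(S)\qquad(i\notin S).
\end{equation}
This is the control of mixed events that was missing in Section~\ref{sec:guess}, and it is what the instance $\mathcal I(k,n,\varepsilon)$ violates: for $S$ the set of common edges and $h$ rare, $\Pr[Z_S=0\mid Z_h=1]=\varepsilon$, which is smaller than $P(S)=(1-\varepsilon)(1-p)^n+\varepsilon^2$ whenever $\varepsilon<(1-p)^n$.

Inequality \eqref{eq:mixed} removes the conditioning, but we still need a lower bound on the probability that no rival has appeared by time $t$, and greedy does not provide $\mathrm{e}^{-t}$. Take two independent edges with $z_1=\varepsilon\to0$ and $z_2=1-\varepsilon$. Under greedy, edge $2$ blocks edge $1$ by time $t$ with probability tending to $t$, and edge $1$ gets $\frac12$, while something is selected with probability tending to $1$, more than the $1-1/\mathrm{e}$ that \eqref{eq:prefix} requires. For the priority ordering $(1,2)$, let edge $2$ be eligible only with probability $1-1/\mathrm{e}$. In the limit the total selection probability is exactly $1-1/\mathrm{e}$, and the probability of no blocking by time $t$ is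 $1-(1-1/\mathrm{e})t$. This is the chord of the convex function $\mathrm{e}^{-t}$ over $[0,1]$, so it is at least $\mathrm{e}^{-t}$. In general we cut the priority list where the avoidance probability reaches $1/\mathrm{e}$, and \eqref{eq:LS} with Jensen's inequality replaces the chord.

\subsection{The truncated greedy scheme}

Assume \eqref{eq:LS} and $\sum_fz_f=1$, and fix a priority ordering. Then $P(E_0)=1$ and $P(E_N)\le\prod_f(1-z_f)\le1/\mathrm{e}$. Let $r\ge1$ be the least index with $P(E_r)\le1/\mathrm{e}$, so $P(E_{r-1})>1/\mathrm{e}$, and let $\lambda\in(0,1]$ solve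
\[
(1-\lambda)P(E_{r-1})+\lambda P(E_r)=1/\mathrm{e} .
\]
Edges $1,\dots,r-1$ are always eligible, edge $r$ is eligible with probability $\lambda$ by an independent coin, and edges after $r$ are never eligible. As before, a candidate is an eligible active edge, and the first candidate is selected. For $S\subseteq E_r$ let $Q(S)$ be the probability that $S$ contains no candidate. Thus $Q(S)=P(S)$ and $Q(S\cup\{r\})=(1-\lambda)P(S)+\lambda P(S\cup\{r\})$ for $S\subseteq E_{r-1}$; in particular $Q(E_r)=1/\mathrm{e}$, and $Q(S)\ge Q(E_r)>0$ for all $S\subseteq E_r$. Let $F(t)$ be the probability that no candidate arrives before time $t$.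

\begin{lemma}\label{lem:F}
$F(1)=1/\mathrm{e}$, and $F(t)\ge\mathrm{e}^{-t}$ for all $t\in[0,1]$.
\end{lemma}

\begin{proof}
Let $S_t=\{f\in E_r:t_f<t\}$. It contains each edge of $E_r$ independently with probability $t$ and is independent of $Z$ and the coin, so $F(t)=\mathbb E\,Q(S_t)$, and $F(1)=Q(E_r)=1/\mathrm{e}$.

Put $a_l=\ln\bigl(Q(E_{l-1})/Q(E_l)\bigr)$ for $1\le l\le r$, so that $\sum_la_l=-\ln Q(E_r)=1$. We claim that for $A\subseteq E_{l-1}$,
\begin{equation}\label{eq:ratio}
\frac{Q(A\cup\{l\})}{Q(A)}\ge\frac{Q(E_l)}{Q(E_{l-1})}=\mathrm{e}^{-a_l}.
\end{equation}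
Condition \eqref{eq:LS} for the sets $A\cup\{l\}$ and $E_{l-1}$, whose union is $E_l$ and whose intersection is $A$, gives $P(A\cup\{l\})/P(A)\ge P(E_l)/P(E_{l-1})$; the denominators are at least $P(E_{r-1})>0$. For $l<r$ this is \eqref{eq:ratio}. For $l=r$, multiply it by $\lambda$ and add $1-\lambda$ to obtain \eqref{eq:ratio}.

Build $S\subseteq E_r$ by adding its elements in increasing order and apply \eqref{eq:ratio} with $A=S\cap E_{l-1}$ for each $l\in S$; this gives $Q(S)\ge\exp(-\sum_{l\in S}a_l)$. By Jensen's inequality for the exponential function,
\[
F(t)\ge\mathbb E\exp\Bigl(-\sum_{l\in S_t}a_l\Bigr)\ge\exp\Bigl(-t\sum_{l=1}^ra_l\Bigr)=\mathrm{e}^{-t}.\qedhere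
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:LS}]
\emph{Existence.} Let $c=1-1/\mathrm{e}$. By Lemmas~\ref{lem:dummy} and~\ref{lem:prefix} it suffices to verify \eqref{eq:prefix} for the truncated greedy scheme. For $j\ge r$ every candidate lies in $E_j$, so an edge of $E_j$ is selected with probability $1-F(1)=c\ge c\,s_j$. For $j<r$ we bound each edge $i\le j$ separately. Fix $t$ and let $R$ be the set of eligible edges $f\ne i$ with $t_f<t$; it is independent of $Z$ and of $t_i$. Given $Z_i=1$ and $t_i=t$, edge $i$ is selected exactly when $Z_R=0$. Applying \eqref{eq:mixed} to each value of $R$, this has probability at least $\mathbb E\,P(R)$, the unconditional probability that no candidate other than $i$ arrives before $t$, which is at least $F(t)$. By Lemma~\ref{lem:F},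
\[
\Pr[i\text{ selected}\mid Z_i=1]\ge\int_0^1\mathrm{e}^{-t}\,dt=c,
\]
and summing $z_ic$ over $i\le j$ gives \eqref{eq:prefix}.

\emph{Independent indicators and optimality.} If the $Z_f$ are independent, then $P(S)=\prod_{f\in S}(1-z_f)$. Each factor $1-z_f$ occurs equally often on the two sides of \eqref{eq:LS}, which therefore holds with equality. In particular the instances of $N$ independent edges with $z_f=1/N$ from Section~\ref{sec:guess} are admissible, and they force $c\le1-(1-1/N)^N$ for all $N$, hence $c\le1-1/\mathrm{e}$.

\emph{Strongly Rayleigh laws.} The law of $Z$ is \emph{strongly Rayleigh} if the generating polynomial $\mathbb E\prod_fx_f^{Z_f}$ does not vanish when all $x_f$ have positive imaginary part. It is \emph{negatively associated} if $\operatorname{Cov}(g_1(Z),g_2(Z))\le0$ for all nondecreasing functions $g_1,g_2$ that depend on disjoint sets of coordinates. Borcea, Br\"and\'en and Liggett \cite{BBL} show that strongly Rayleigh measures are closed under conditioning on coordinates and are negatively associated. Let $P(S\cap T)>0$ and condition on $Z_{S\cap T}=0$; the conditional law is negatively associated. The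 functions $g_1=1-\mathbf 1[Z_{S\setminus T}=0]$ and $g_2=1-\mathbf 1[Z_{T\setminus S}=0]$ are nondecreasing and depend on disjoint sets of coordinates, and their covariance equals that of the two indicators. So the events $Z_{S\setminus T}=0$ and $Z_{T\setminus S}=0$ are conditionally negatively correlated, which is the form of \eqref{eq:LS} given at the start of this section.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BBL}
Borcea, Br\"and\'en and Liggett,
\emph{Negative dependence and the geometry of polynomials},
J. Amer. Math. Soc. 22 (2009).

\bibitem{BGMMS}
Brian Brubach, Nathaniel Grammel, Will Ma, Calum MacRury, and Aravind Srinivasan,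
\emph{Improved Guarantees for Offline Stochastic Matching via New Ordered Contention Resolution Schemes},
arXiv:2106.06892 (2021).

\end{thebibliography}
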